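# Fractional Illumination of Complex Convex Bodies and the Bound $2^n$

## 1. Four theorems about $\mathrm{ill}^*$

Throughout, $D$ is the closed unit disk in $\mathbb C$, $D^n$ is the polydisc, and $\mathrm{ill}^*(K)$ is the fractional illumination number of a complex convex body $K\subset\mathbb C^n$: the least total mass of a measure on the set of directions that gives mass at least $1$ to the directions illuminating each boundary point. Precise definitions are in Section 2. The following statement is due for a proof or a refutation; it comes from Liran Rotem, Alon Schejter and Boaz A. Slomka, "The Complex Illumination Problem", arXiv:2410.12021 (2024).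

> Given a complex convex body $K\subset\mathbb C^n$, we have $\mathrm{ill}^*(K)\le 2^n$. Moreover, equality holds if and only if $K$ is a linear image of $D^n$.

**Main Theorem.** Both assertions of this statement hold for $n=1$, and both are false for every $n\ge2$. More precisely, let $\omega=e^{2\pi i/3}$, for $k\in\mathbb Z_3^n$ put $x_k=(\omega^{k_1},\dots,\omega^{k_n})$, let $X_n=\{x_k\}$, and
$$K_n=\operatorname{conv}\{e^{is}x:\ x\in X_n,\ s\in\mathbb R\}.$$
Then $K_n$ is a complex convex body, and the following four theorems hold.

**Theorem 1.** For every $n\ge 1$,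
$$\frac{2\cdot3^n}{n+2}\le\mathrm{ill}^*(K_n)\le2\cdot3^{n-1}.$$
In particular $\mathrm{ill}^*(K_n)>2^n$ for every $n\ge2$.

**Theorem 2.** $\mathrm{ill}^*(K_2)=\frac92$.

**Theorem 3.** For $n\ge2$ let $B=\{(z_1,z_2):|z_1|+|z_2|\le1\}\subset\mathbb C^2$ and $E_n=B\times D^{n-2}$. Then $\mathrm{ill}^*(E_n)=2^n$, but $E_n$ is not a (real or complex) linear image of $D^n$.

**Theorem 4.** $\mathrm{ill}^*(K)<4^n$ for every complex convex body $K\subset\mathbb C^n$.

Theorem 1 refutes the inequality. Theorem 3 refutes the equality characterization, and does so independently of Theorem 1: the body $E_n$ has exactly the value $2^n$ and is not a polydisc in disguise. Here is how the numbers in Theorem 1 compare with $2^n$. At $n=2$ the lower bound is $\frac{18}4=\frac92>4$. Passing from $n$ to $n+1$ multiplies the lower bound by $3\cdot\frac{n+2}{n+3}$, which exceeds $2$ because $3n+6>2n+6$, while $2^n$ is only doubled. By induction the lower bound exceeds $2^n$ for all $n\ge2$.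

The failure is exponential. The $n$-th roots of both bounds in Theorem 1 tend to $3$, so $\mathrm{ill}^*(K_n)^{1/n}\to3$. With Theorem 4, the number $c_n=\sup_K\mathrm{ill}^*(K)$, over complex convex bodies $K\subset\mathbb C^n$, satisfies
$$\frac{2\cdot3^n}{n+2}\le c_n\le4^n .$$
The exact growth of $c_n$ is not determined here.

## 2. Circled bodies, illuminating directions, illuminating measures

**Definition (complex convex body).** A complex convex body is the unit ball $K=\{z:\|z\|_K\le1\}$ of a norm on the complex vector space $\mathbb C^n$. Under the identification $(x_1+iy_1,\dots,x_n+iy_n)\mapsto(x_1,y_1,\dots,x_n,y_n)$ this is the same thing as a centrally-symmetric convex body $K\subset\mathbb R^{2n}$ (compact, convex, non-empty interior) that is *circled*: $e^{i\theta}K=K$ for all real $\theta$.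

The polydisc $D^n$ and the ball $B$ of Theorem 3 are examples. The square $\{x+iy:|x|\le1,\ |y|\le1\}\subset\mathbb C$ is not: it is not invariant under rotation by $\pi/4$. For $n=1$ the only complex convex bodies are the disks $rD$, $r>0$.

We constantly use that $\operatorname{Int}K=\{\|z\|_K<1\}$ and $\partial K=\{\|z\|_K=1\}$. In particular, if $z\in K$ and $|c|<1$, then $cz\in\operatorname{Int}K$.

**Definition (illumination).** A direction $v\in\mathbb R^{2n}$ illuminates $x\in\partial K$ if $x+tv\in\operatorname{Int}K$ for some $t>0$. The set of all such $v$ is $A_K(x)$.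

*Example.* For $K=D$ and $x=e^{is}$ we have $|x+tv|^2=1+2t\operatorname{Re}(ve^{-is})+t^2|v|^2$. So $v$ illuminates $e^{is}$ if and only if $\operatorname{Re}(ve^{-is})<0$. A nonzero $v$ illuminates exactly an open half-circle of boundary points.

**Definition (fractional illumination number).** A non-negative Borel measure $\mu$ on $\mathbb R^{2n}$ illuminates $K$ if $\mu(A_K(x))\ge1$ for every $x\in\partial K$, and
$$\mathrm{ill}^*(K)=\inf\{\mu(\mathbb R^{2n}):\mu\text{ illuminates }K\}.$$

*Example.* If a finite set $V$ of directions has a member illuminating each boundary point, then the counting measure of $V$ illuminates $K$, with mass $|V|$. For the disk, two directions never suffice, since two open half-circles cannot cover a circle, and three equally spaced directions do. The fractional number is smaller: let $\mu$ be $2$ times the law of $e^{i\tau}$ with $\tau$ uniform. Each half-circle has probability $\frac12$, so $\mu(A_D(x))=1$ for all $x$, and $\mathrm{ill}^*(D)\le2$.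

If $T$ is an invertible real-linear map with $TK$ again a complex convex body, then $A_{TK}(Tx)=T(A_K(x))$. Pushing measures forward by $T$ and by $T^{-1}$ gives $\mathrm{ill}^*(TK)=\mathrm{ill}^*(K)$.

## 3. Norming functionals, averaging, and generating sets

Four lemmas carry all the arguments.

**Lemma 1.** (a) If $x\in K$ and $x+tv\in\operatorname{Int}K$ with $t>0$, then $x+t'v\in\operatorname{Int}K$ for all $0<t'\le t$. (b) The set $\{(x,v)\in\partial K\times\mathbb R^{2n}:v\in A_K(x)\}$ is relatively open.

*Proof.* (a) Write $x+t'v=(1-\frac{t'}t)x+\frac{t'}t(x+tv)$. Its norm is at most $(1-\frac{t'}t)+\frac{t'}t\|x+tv\|_K<1$. (b) The set is the union over $t>0$ of the sets $\{(x,v):x+tv\in\operatorname{Int}K\}$, each of which is relatively open. $\square$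

So every set below is Borel, and Tonelli's theorem is available for finite measures. Part (a) lets us ask for "small $t$" in several places at once.

The next lemma gives the only obstruction to illumination that we use.

**Lemma 2 (norming functionals).** Let $\varphi$ be a complex-linear functional with $|\varphi|\le1$ on $K$ and $\varphi(x)=1$ for some $x\in\partial K$. If $-w\in A_K(x)$, then $\operatorname{Re}\varphi(w)>0$.

*Proof.* First, $|\varphi|<1$ on $\operatorname{Int}K$: if $z\in\operatorname{Int}K$, then $(1+\varepsilon)z\in K$ for some $\varepsilon>0$, so $|\varphi(z)|\le\frac1{1+\varepsilon}$. Now choose $t>0$ with $x-tw\in\operatorname{Int}K$. Then $1-t\operatorname{Re}\varphi(w)=\operatorname{Re}\varphi(x-tw)<1$. $\square$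

**Lemma 3 (averaging).** Let $\rho$ be a Borel probability measure on $\partial K$ and $q>0$ such that $\rho\{x:v\in A_K(x)\}\le q$ for every $v$. Then $\mathrm{ill}^*(K)\ge1/q$.

*Proof.* Let $\mu$ illuminate $K$. If $\mu$ has infinite mass there is nothing to show. If it is finite, Tonelli's theorem gives
$$1\le\int\mu(A_K(x))\,d\rho(x)=\int\rho\{x:v\in A_K(x)\}\,d\mu(v)\le q\,\mu(\mathbb R^{2n}).\qquad\square$$

A lower bound on $\mathrm{ill}^*$ therefore amounts to a probability law on boundary points such that no single direction illuminates a large proportion of them.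

**Lemma 4 (generating sets).** Let $y_1,\dots,y_N$ span $\mathbb C^n$ and suppose $K=\{\sum_jc_jy_j:\sum_j|c_j|\le1\}$, with all $y_j\in\partial K$. If a measure $\mu$ satisfies $\mu(A_K(\lambda y_l))\ge1$ for all $l$ and all $|\lambda|=1$, then $\mu$ illuminates $K$.

*Proof.* Let $x\in\partial K$, $x=\sum c_jy_j$ with $\sigma=\sum|c_j|\le1$. Since $x\in\sigma K$ and $\|x\|_K=1$, we have $\sigma=1$. Pick $l$ with $c_l\neq0$ and put $\lambda=c_l/|c_l|$; then $\lambda y_l\in\partial K$. If $v\in A_K(\lambda y_l)$, say $\lambda y_l+tv\in\operatorname{Int}K$, then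
$$x+|c_l|tv=|c_l|(\lambda y_l+tv)+\sum_{j\ne l}c_jy_j\in|c_l|\operatorname{Int}K+(1-|c_l|)K\subset\operatorname{Int}K .$$
The last inclusion holds because the norm of such a sum is less than $|c_l|+(1-|c_l|)=1$. So $A_K(\lambda y_l)\subset A_K(x)$, and $\mu(A_K(x))\ge1$. $\square$

For such a $K$ one has also: if $\sum_j|c_j|<1$, then $\sum_jc_jy_j\in\operatorname{Int}K$, because the point lies in $\sigma K$ with $\sigma<1$.

## 4. The disk and the polydisc

It is known that $\mathrm{ill}^*(D^n)=2^n$. It is worth doing this by hand, because it shows both halves of the method.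

*Lower bound.* Let $\rho$ be the law of $x=(e^{is_1},\dots,e^{is_n})$ with independent uniform angles. By the disk computation in each coordinate, $v\in A_{D^n}(x)$ forces $\operatorname{Re}(v_je^{-is_j})<0$ for every $j$. Each of these events has probability at most $\frac12$, and they are independent. So Lemma 3 applies with $q=2^{-n}$.

*Upper bound.* Let $\mu$ be $2^n$ times the law of $(e^{i\tau_1},\dots,e^{i\tau_n})$ with independent uniform $\tau_j$. Let $x\in\partial D^n$. For each $j$, the probability that $|x_j+te^{i\tau_j}|<1$ for all small $t>0$ is at least $\frac12$: if $x_j=0$ it is $1$, and if $x_j\ne0$ it suffices that $\operatorname{Re}(e^{i\tau_j}\overline{x_j})<0$, because then $|x_j+te^{i\tau_j}|<|x_j|\le1$ for small $t$. By independence $\mu(A_{D^n}(x))\ge1$.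

For $n=1$ every complex convex body is a disk, hence a linear image of $D$, and has $\mathrm{ill}^*=2$. So both assertions of the statement hold for $n=1$.

## 5. The $\ell_1$-ball of $\mathbb C^2$ also has value $4$

We prove Theorem 3. Note that $B$ is generated, in the sense of Lemma 4, by $e_1,e_2$; its generators form two separate circles rather than a torus.

**Step 1: lower bound $\mathrm{ill}^*(E_n)\ge2^n$.** Let $\rho$ be the law of
$$x=(e^{is}e_l,\,e^{is_3},\dots,e^{is_n})\in\partial E_n,$$
with $l\in\{1,2\}$ uniform, all angles uniform, and everything independent. Fix $w$ and suppose $-w\in A_{E_n}(x)$.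

For $j\ge3$, Lemma 2 with $\varphi(z)=e^{-is_j}z_j$ gives $\operatorname{Re}(e^{-is_j}w_j)>0$.

If $l=1$, choose $\eta$ with $|\eta|=1$ and $\eta w_2=-|w_2|$, and put $\varphi(z)=e^{-is}z_1+\eta z_2$. On $E_n$ we have $|\varphi(z)|\le|z_1|+|z_2|\le1$, and $\varphi(x)=1$. Lemma 2 gives $\operatorname{Re}(e^{-is}w_1)>|w_2|$; in particular $|w_1|>|w_2|$. If $l=2$, the same argument with the roles exchanged gives $\operatorname{Re}(e^{-is}w_2)>|w_1|$, so $|w_2|>|w_1|$.

For the fixed $w$ at most one of the two strict inequalities holds, so at most one value of $l$ is possible. For that $l$, the condition on $s$ requires a real part to be positive, which has probability at most $\frac12$. Hence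
$$\rho\{x:-w\in A_{E_n}(x)\}\le\tfrac12\cdot\tfrac12\cdot2^{-(n-2)}=2^{-n},$$
and Lemma 3 gives the bound.

**Step 2: a measure of mass $2^n$.** Let $\mu$ be $2^n$ times the law of $(e^{i\tau}e_l,e^{i\tau_3},\dots,e^{i\tau_n})$, all parameters uniform and independent. Let $x=(x',x_3,\dots,x_n)\in\partial E_n$ with $x'\in B$. A point lies in $\operatorname{Int}E_n$ exactly when each factor lies in the interior of its own body.

If $x'\in\operatorname{Int}B$, then $x'+te^{i\tau}e_l\in\operatorname{Int}B$ for small $t$ always. If $x'\in\partial B$, fix $m$ with $x'_m\ne0$. With probability $\frac12\cdot\frac12$ we have $l=m$ and $\operatorname{Re}(e^{i\tau}\overline{x'_m})<0$; then $|x'_m+te^{i\tau}|<|x'_m|$ for small $t$, the other coordinate is unchanged, and $x'+te^{i\tau}e_m\in\operatorname{Int}B$. For each $j\ge3$, as in Section 4, $x_j+te^{i\tau_j}\in\operatorname{Int}D$ for all small $t>0$ with probability at least $\frac12$. These events are independent and, by Lemma 1(a), a common small $t$ works. So $x$ is illuminated with probability at least $\frac14\cdot2^{-(n-2)}=2^{-n}$,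 and $\mu(A_{E_n}(x))\ge1$.

**Step 3: $E_n$ is not a linear image of $D^n$.** If $E_n=T(D^n)$ with $T$ real-linear on $\mathbb R^{2n}$, then $T$ is invertible since $E_n$ has interior, and $T$ maps the extreme points of $D^n$ homeomorphically onto those of $E_n$. The extreme points of a product are the tuples of extreme points of the factors. So the extreme points of $D^n$ form $(S^1)^n$, where $S^1=\{|z|=1\}$; this set is connected.

The extreme points of $B$ are the points $e^{is}e_1$ and $e^{is}e_2$. Indeed, an extreme point $z$ has $|z_1|+|z_2|=1$, and if both coordinates are nonzero, then $z=|z_1|\frac{z_1}{|z_1|}e_1+|z_2|\frac{z_2}{|z_2|}e_2$ is a proper convex combination of two distinct points of $B$. Conversely, if $e^{is}e_1=\frac12(y+y')$ with $y,y'\in B$, then $y_1=y_1'=e^{is}$ because $e^{is}$ is extreme in $D$, and then $y_2=y_2'=0$; likewise for $e_2$. So the extreme points of $E_n$ form the set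
$$\big(\{e^{is}e_1\}\cup\{e^{is}e_2\}\big)\times(S^1)^{n-2},$$
where $s$ runs over $\mathbb R$. It is disconnected, being two disjoint non-empty compact pieces. This contradiction proves Theorem 3. $\blacksquare$

## 6. Products of triangles, made circled

The body $B$ has value $4$ but no more. To exceed $2^n$ we want many boundary points of which one direction illuminates few. A triangle does this well in the plane.

Let $T=\operatorname{conv}\{1,\omega,\omega^2\}$. At the vertex $\omega^k$ the interior angle is $\pi/3$, bisected by the direction $-\omega^k$. So $-w$ moves $\omega^k$ into $\operatorname{Int}T$ for small $t$ if and only if $w\ne0$ and $w\omega^{-k}$ has an argument in $(-\frac\pi6,\frac\pi6)$. The three resulting arcs of length $\frac\pi3$ are disjoint, so a direction illuminates at most one vertex. Consequently a direction illuminates at most one of the $3^n$ vertices of $T^n$, and the averaging computation of Lemma 3, which uses no symmetry, shows that a measure illuminating $T^n$ has mass at least $3^n$.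

Of course $T^n$ is not circled. The vertices of $T^n$ are the points of $X_n$, and $\operatorname{conv}X_n=T^n$, so $K_n$ is the smallest circled convex set containing $T^n$. The task is to see how much of the factor $3^n$ survives.

**Lemma 5.** $K_n=\{\sum_kc_kx_k:\sum_k|c_k|\le1\}$, and $K_n$ is a complex convex body with $K_n\subset D^n$. All points $x_{s,k}=e^{is}x_k$ lie in $\partial K_n$.

*Proof.* Call the set on the right $K'$. Convex combinations of points $e^{is}x$, $x\in X_n$, are in $K'$. Conversely, a point of $K'$ with $\sigma=\sum|c_k|$ is a convex combination, with weights $|c_k|$, of the points $\frac{c_k}{|c_k|}x_k$ (over $c_k\ne0$), together with the point $0$ of weight $1-\sigma$; and $0=\frac12x+\frac12(-x)$ is in the convex hull. So $K_n=K'$. As the image of a compact convex circled set under the linear map $c\mapsto\sum c_kx_k$, it is compact, convex and circled.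

Two points of $X_n$ that differ only in the $j$-th coordinate, with entries $\omega$ and $1$ there, have difference $(\omega-1)e_j$. So $X_n$ spans $\mathbb C^n$, the map $c\mapsto\sum c_kx_k$ is onto and hence open, and the image of $\{\sum|c_k|<1\}$ is a non-empty open subset of $K_n$. A compact, convex, circled set with non-empty interior is a complex convex body.

Finally $X_n\subset D^n$ and $D^n$ is convex and circled, so $K_n\subset D^n$. The coordinates of $x_{s,k}$ have modulus $1$, so $x_{s,k}\notin\operatorname{Int}D^n\supset\operatorname{Int}K_n$. $\square$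

For example, $K_1=D$. In $\mathbb C^2$ the points $(1,1)$, $(1,\omega)$, $(1,\omega^2)$, with their unimodular multiples, already generate $K_2$.

For the lower bound in Theorem 1 we let $\rho$ be the law of $x_{s,k}$ with $(s,k)$ uniform on $[0,2\pi)\times\mathbb Z_3^n$. Fix $v=-w$ and put
$$N(s)=\#\{k\in\mathbb Z_3^n:-w\in A_{K_n}(x_{s,k})\}.$$
Then $\rho\{x:-w\in A_{K_n}(x)\}=3^{-n}\cdot\frac1{2\pi}\int_0^{2\pi}N(s)\,ds$. By Lemma 3 the lower bound of Theorem 1 follows from
$$\frac1{2\pi}\int_0^{2\pi}N(s)\,ds\le\frac{n+2}2\qquad\text{for every }w\in\mathbb C^n.\tag{1}$$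

## 7. What the coordinate functionals see, and what they miss

The first thing to try is what worked for $D^n$: test with coordinates.

**Step 1: the coordinate test.** Suppose $-w\in A_{K_n}(x_{s,k})$ and set
$$u_j=e^{-is}\omega^{-k_j}w_j .$$
The functional $\varphi(z)=e^{-is}\omega^{-k_j}z_j$ satisfies $|\varphi|\le1$ on $K_n\subset D^n$ and $\varphi(x_{s,k})=1$. Lemma 2 gives
$$\operatorname{Re}u_j>0\qquad(j=1,\dots,n).\tag{2}$$

Is (2) enough for (1)? Take $w=(1,\dots,1)$. For given $s$, let $h(s)$ be the number of $\kappa\in\mathbb Z_3$ with $\operatorname{Re}(e^{-is}\omega^{-\kappa})>0$. Exactly $h(s)^n$ vectors $k$ pass the test (2). Three equally spaced points of a circle meet an open half-circle in at least one point, since $\frac{2\pi}3<\pi$, and in at most two, since three of them span $\frac{4\pi}3>\pi$. The average of $h$ is $3\cdot\frac12=\frac32$, so $h=1$ on half of all $s$ and $h=2$ on the other half. The average number of survivors of (2) is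
$$\frac{1+2^n}2 .$$
So with (2) alone one cannot get a better bound from this $\rho$ than $\frac{2\cdot3^n}{2^n+1}$. For $n\ge2$ this is below $2^n$, that is, $2\cdot3^n<4^n+2^n$: for $n=2$ this reads $18<20$, and if it holds for $n$, then $2\cdot3^{n+1}<3\cdot4^n+3\cdot2^n\le4^{n+1}+2^{n+1}$.

The excess comes from vectors $k$ for which some $u_j$ differ in argument by $\frac{2\pi}3$, while all stay in the right half-plane. Look at such a case: $n=2$, $s=0$, $k=0$, $x=(1,1)$, and $w=(e^{i\pi/3},e^{-i\pi/3})$. Both real parts are $\frac12$, so (2) is satisfied. Does $-w$ really illuminate $x$? Try to defeat it with a functional $\varphi(z)=az_1+bz_2$ for which $\varphi(x)=1$ and $\varphi(w)=0$. These two equations determine $\varphi$: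
$$a=\frac{w_2}{w_2-w_1},\qquad b=\frac{-w_1}{w_2-w_1}.$$
On $X_2$ the values of $|\varphi|$ are $|a+\omega^rb|=|w_2-\omega^rw_1|/|w_2-w_1|$, $r=0,1,2$. Here $|w_2-w_1|=\sqrt3$; $\omega w_1=-1$, so $|w_2-\omega w_1|=|\frac32-\frac{\sqrt3}2i|=\sqrt3$; and $\omega^2w_1=e^{5\pi i/3}=w_2$, so the last value is $0$. Thus $|\varphi|\le1$ on $K_2$, and Lemma 2 shows that $-w$ does not illuminate $x$. A functional of two coordinates sees what single coordinates miss. The next section shows that this works whenever two arguments are at least $\frac{2\pi}3$ apart.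

## 8. The arguments of the $u_j$ spread over less than $2\pi/3$

Keep $w$, $s$, $k$ with $-w\in A_{K_n}(x_{s,k})$. If some $w_j=0$, then (2) is impossible, so $N\equiv0$ and (1) is trivial. From now on all $w_j\ne0$. Write $w_j=|w_j|e^{ib_j}$ and, using (2), $u_j=|w_j|e^{i\alpha_j}$ with
$$\alpha_j\in\left(-\tfrac\pi2,\tfrac\pi2\right),\qquad\alpha_j\equiv b_j-s-\tfrac{2\pi k_j}3\pmod{2\pi}.\tag{3}$$

**Lemma 6.** $\displaystyle\max_j\alpha_j-\min_j\alpha_j<\frac{2\pi}3$.

*Proof.* Suppose not.

**Step 1: the functional.** This step builds $\varphi$ with $\varphi(x_{s,k})=1$ and $\varphi(w)=0$. There are indices $j\ne m$ with $\theta=\alpha_j-\alpha_m\ge\frac{2\pi}3$, and $\theta<\pi$ by (3). In particular $u_j\ne u_m$. Put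
$$a=\frac{u_m}{u_m-u_j},\qquad b=\frac{-u_j}{u_m-u_j},\qquad\varphi(z)=e^{-is}\big(a\,\omega^{-k_j}z_j+b\,\omega^{-k_m}z_m\big).$$
Substituting $x_{s,k}$ gives $\varphi(x_{s,k})=a+b=1$. Substituting $w$ gives $\varphi(w)=au_j+bu_m=\frac{u_mu_j-u_ju_m}{u_m-u_j}=0$.

**Step 2: $|\varphi|\le1$ on $K_n$.** Let $x=x_{k'}\in X_n$. Up to a unimodular factor, $\varphi(x)$ equals $a\,\omega^{k'_j-k_j}+b\,\omega^{k'_m-k_m}$. So with $r\in\{0,1,2\}$, $r\equiv(k'_m-k_m)-(k'_j-k_j)\pmod3$,
$$|\varphi(x)|=|a+\omega^rb|=\frac{|u_m-\omega^ru_j|}{|u_m-u_j|}.$$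
The angle from $u_m$ to $\omega^ru_j$ is $\theta+\frac{2\pi r}3$, so
$$|u_m-\omega^ru_j|^2=|w_j|^2+|w_m|^2-2|w_j||w_m|\cos\left(\theta+\tfrac{2\pi r}3\right).$$
We must see that $r=0$ gives the largest distance, i.e. the smallest cosine. Since $\theta\in[\frac{2\pi}3,\pi)$, we have $\cos\theta\le-\frac12$. Next, $\theta+\frac{2\pi}3\in[\frac{4\pi}3,2\pi]$, where the cosine is at least $-\frac12$. Finally, $\theta+\frac{4\pi}3-2\pi=\theta-\frac{2\pi}3\in[0,\frac{2\pi}3]$, where the cosine is again at least $-\frac12$. Hence $|\varphi(x)|\le1$ for all $x\in X_n$. For $z=\sum c_kx_k$ with $\sum|c_k|\le1$ it follows that $|\varphi(z)|\le1$.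

**Step 3: contradiction.** Lemma 2 applied to $\varphi$ gives $\operatorname{Re}\varphi(w)>0$. But $\varphi(w)=0$. $\square$

## 9. Counting tuples by their smallest entry

We now derive (1) from (3) and Lemma 6 alone.

**Step 1: from vectors $k$ to tuples $\beta$.** This step turns the count of $k$ into a count of points on a line. For each $k$ counted by $N(s)$ put $\beta_j=\alpha_j+s$. By (3), $\beta_j\equiv b_j-\frac{2\pi k_j}3\pmod{2\pi}$, so $\beta_j\in b_j+\frac{2\pi}3\mathbb Z$, and $\beta$ determines every $k_j$ modulo $3$, hence $k$. So $N(s)$ is at most the number of tuples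
$$\beta\in\prod_{j=1}^n\left(b_j+\tfrac{2\pi}3\mathbb Z\right),\qquad\max\beta-\min\beta<\tfrac{2\pi}3,\qquad\beta_j-s\in\left(-\tfrac\pi2,\tfrac\pi2\right)\ \text{for all }j.\tag{4}$$
The gain is that the first two conditions do not involve $s$.

**Step 2: tuples of small spread are indexed by their minimum.** Let $R=\bigcup_j(b_j+\frac{2\pi}3\mathbb Z)$. It is $\frac{2\pi}3$-periodic. If $d$ is the number of distinct cosets among the $b_j+\frac{2\pi}3\mathbb Z$, then $1\le d\le n$ and $R$ has $3d$ points in $[0,2\pi)$. If $\beta$ satisfies the first two conditions of (4) and $t=\min\beta\in R$, then each $\beta_j$ lies in $[t,t+\frac{2\pi}3)$, which contains exactly one point of $b_j+\frac{2\pi}3\mathbb Z$. So $\beta$ is determined by $t$. Conversely, for $t\in R$ let $\beta^t$ be the tuple whose $j$-th entry is that unique point; its minimum is $t$, since $t$ itself lies in some coset.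

**Step 3: the spread of $\beta^t$.** Every point of $R\cap[t,t+\frac{2\pi}3)$ is in some coset and so is an entry of $\beta^t$. Hence $\max\beta^t$ is the largest point of $R\cap[t,t+\frac{2\pi}3)$. Let $t^-$ be the predecessor of $t$ in $R$ and $g(t)=t-t^-$; by periodicity $g(t)\in(0,\frac{2\pi}3]$. The point $t^-+\frac{2\pi}3$ is in $R$ and in $[t,t+\frac{2\pi}3)$. No point of $R$ lies strictly between $t^-+\frac{2\pi}3$ and $t+\frac{2\pi}3$, because none lies in $(t^-,t)$. So
$$\max\beta^t=t^-+\tfrac{2\pi}3,\qquad\max\beta^t-\min\beta^t=\tfrac{2\pi}3-g(t).$$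

**Step 4: for how many $s$ does $\beta^t$ count?** The set $I_t$ of real $s$ with $\beta^t_j-s\in(-\frac\pi2,\frac\pi2)$ for all $j$ is the interval $(\max\beta^t-\frac\pi2,\ \min\beta^t+\frac\pi2)$, of length
$$|I_t|=\pi-\left(\tfrac{2\pi}3-g(t)\right)=\tfrac\pi3+g(t).$$

**Step 5: summation over one period.** By Steps 1, 2 and 4, $N(s)\le\#\{t\in R:s\in I_t\}$. Moreover $\beta^{t+2\pi}=\beta^t+(2\pi,\dots,2\pi)$, so $I_{t+2\pi}=I_t+2\pi$. The translates of $I_t$ by multiples of $2\pi$ together meet $[0,2\pi)$ in total length $|I_t|$. Hence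
$$\int_0^{2\pi}N(s)\,ds\le\sum_{t\in R}|I_t\cap[0,2\pi)|=\sum_{t\in R\cap[0,2\pi)}|I_t|=\sum_{t\in R\cap[0,2\pi)}\left(\tfrac\pi3+g(t)\right).$$
There are $3d$ terms, and the gaps over one period add up to $2\pi$. So the right side equals $d\pi+2\pi\le(n+2)\pi$. This is (1), and in fact with $d$ in place of $n$:
$$\frac1{2\pi}\int_0^{2\pi}N(s)\,ds\le\frac{d+2}2.\tag{5}$$

*The case $n=2$ by hand.* If the two cosets differ by an offset $\delta\in(0,\frac{2\pi}3)$, the gaps in $R$ alternate between $\delta$ and $\frac{2\pi}3-\delta$, three of each per turn. The intervals have lengths $\frac\pi3+\delta$ and $\pi-\delta$, so the total is $3\cdot\frac{4\pi}3=4\pi$ and the average is at most $2$, whatever $\delta$ is. For $w=(1,1)$ we have $d=1$ and (5) gives $\frac32$, whereas the coordinate test of Section 7 left $\frac{1+4}2=\frac52$.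

**Step 6: conclusion.** By (1), $\rho\{x:v\in A_{K_n}(x)\}\le\frac{n+2}{2\cdot3^n}$ for every $v$, and Lemma 3 gives $\mathrm{ill}^*(K_n)\ge\frac{2\cdot3^n}{n+2}$.

## 10. Lighting each generating circle separately

This section proves the upper bound in Theorem 1.

If $x_{k'}=\lambda x_k$ with $|\lambda|=1$, then $\lambda=\omega^{k_1'-k_1}$ is a cube root of unity and $k'-k$ is a constant vector; conversely every constant vector arises this way. So modulo unimodular factors $X_n$ splits into $3^n/3=3^{n-1}$ classes. Choose representatives $y_1,\dots,y_{3^{n-1}}$. Absorbing the factors into coefficients, $K_n=\{\sum c_ly_l:\sum|c_l|\le1\}$; the $y_l$ span $\mathbb C^n$, and $y_l\in\partial K_n$.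

Let $\mu$ be $2\cdot3^{n-1}$ times the law of $e^{i\tau}y_l$, with $\tau$ and $l$ uniform and independent. Fix $l$ and $|\lambda|=1$. If $\operatorname{Re}(e^{i\tau}\bar\lambda)<0$, then $|\lambda+te^{i\tau}|<1$ for small $t>0$, so $\lambda y_l+te^{i\tau}y_l\in\operatorname{Int}K_n$. The correct $l$ is chosen with probability $3^{-(n-1)}$, and the condition on $\tau$ has probability $\frac12$. Therefore
$$\mu(A_{K_n}(\lambda y_l))\ge2\cdot3^{n-1}\cdot3^{-(n-1)}\cdot\tfrac12=1 .$$
By Lemma 4, $\mu$ illuminates $K_n$, so $\mathrm{ill}^*(K_n)\le2\cdot3^{n-1}$. With Section 9 and the comparison with $2^n$ in Section 1, Theorem 1 is proved. $\blacksquare$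

## 11. Difference directions and the exact value $\frac92$ for $K_2$

For $n=2$ Theorem 1 gives $\frac92\le\mathrm{ill}^*(K_2)\le6$. Where is the measure of Section 10 wasteful? If a measure of mass exactly $\frac92=1/q$ illuminates $K_2$, then equality holds throughout the proof of Lemma 3, so almost all its directions $-w$ satisfy (1) with equality. By (5) this requires $d=2$: the arguments of $w_1$ and $w_2$ must differ modulo $\frac{2\pi}3$. The directions of Section 10, proportional to points of $X_2$, have $d=1$. We need other directions, and differences of generators work.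

**Step 1: generators with sum zero.** Put
$$y_0=(1,1),\qquad y_1=\omega(1,\omega)=(\omega,\omega^2),\qquad y_2=\omega^2(1,\omega^2)=(\omega^2,\omega).$$
They represent the three classes of $X_2$, so $K_2=\{\sum c_jy_j:\sum|c_j|\le1\}$, they span $\mathbb C^2$, and $y_j\in\partial K_2$. Since $1+\omega+\omega^2=0$,
$$y_0+y_1+y_2=0 .$$
Note that $y_0-y_1=(1-\omega,1-\omega^2)$ has coordinates of arguments $-\frac\pi6$ and $\frac\pi6$, which indeed differ modulo $\frac{2\pi}3$.

**Step 2: the measure.** Let $\mu$ be $\frac92$ times the law of $-e^{i\tau}h$, with $h$ uniform on $\{y_0-y_1,\,y_1-y_2,\,y_2-y_0\}$ and $\tau$ uniform and independent.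

**Step 3: when a difference illuminates a generator.** Let $\{j,k,l\}=\{0,1,2\}$ and $|\lambda|=1$. From $y_k=-y_j-y_l$ we get $y_j-y_k=2y_j+y_l$. So
$$\lambda y_j-te^{i\tau}(y_j-y_k)=(\lambda-2te^{i\tau})y_j-te^{i\tau}y_l,$$
and this lies in $\operatorname{Int}K_2$ as soon as $|\lambda-2te^{i\tau}|+t<1$. Now $|\lambda-2te^{i\tau}|=1-2t\operatorname{Re}(e^{i\tau}\bar\lambda)+O(t^2)$. So the condition holds for small $t>0$ if $2\operatorname{Re}(e^{i\tau}\bar\lambda)>1$, i.e. if $e^{i\tau}$ is within angle $\frac\pi3$ of $\lambda$. This has probability $\frac13$.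

**Step 4: total mass.** Among the three differences, exactly two involve $y_j$, each with sign $+$ or $-$. Replacing $h$ by $-h$ only shifts $\tau$ by $\pi$ and leaves probabilities unchanged. So each of these two illuminates $\lambda y_j$ with probability at least $\frac13$, and
$$\mu(A_{K_2}(\lambda y_j))\ge\tfrac92\cdot\tfrac23\cdot\tfrac13=1 .$$
By Lemma 4, $\mu$ illuminates $K_2$, so $\mathrm{ill}^*(K_2)\le\frac92$. Together with Theorem 1 this proves Theorem 2. $\blacksquare$

## 12. The volume bound $4^n$ and why it is strict

We prove Theorem 4: an upper bound for all bodies, using directions drawn uniformly from $-K=K$.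

**Step 1: a volume estimate with constant $4^{-n}$.** For $x\in\partial K$ let $C_x=-A_K(x)$. Then $w\in C_x$ if and only if $x-tw\in\operatorname{Int}K$ for some $t>0$, i.e. $tw\in x-\operatorname{Int}K=x+\operatorname{Int}K$ by symmetry. So
$$C_x=\bigcup_{r>0}r(x+\operatorname{Int}K),$$
an open set. Put $p(x)=\operatorname{vol}(K\cap C_x)/\operatorname{vol}(K)$. The set $\frac12(x+\operatorname{Int}K)$ is contained in $C_x$, and in $K$ by convexity. Its volume is $2^{-2n}\operatorname{vol}(K)$, since the real dimension is $2n$ and $\partial K$ has volume zero. So $p(x)\ge4^{-n}$. If this were all, we would get $\mathrm{ill}^*(K)\le4^n$ without strictness.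

**Step 2: strictness at each point.** We find room in $K\cap C_x$ outside $\frac12(x+K)$; this uses that $K$ is circled. Fix $0<\theta<\frac\pi2$ and let $y=e^{i\theta}x\in\partial K$. Then $y\in C_x$: we have $x-ty=(1-te^{i\theta})x$, and $|1-te^{i\theta}|<1$ for small $t>0$ because $\cos\theta>0$. But $y\notin\frac12(x+K)$: otherwise $2y-x=(2e^{i\theta}-1)x$ would be in $K$, while $|2e^{i\theta}-1|^2=5-4\cos\theta>1$. Since $C_x$ is open and $\frac12(x+K)$ is closed, a neighborhood of $y$ lies in $C_x\setminus\frac12(x+K)$. It meets $\operatorname{Int}K$, because $y\in K$ is a limit of the points $cy\in\operatorname{Int}K$, $c\uparrow1$. This intersection is a non-empty open subset of $K\cap C_x$ disjoint from $\frac12(x+\operatorname{Int}K)$. Hence $p(x)>4^{-n}$.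

**Step 3: a uniform gap.** Strictness at each point must be made uniform. Let $x_m\to x$ in $\partial K$. If $w\in C_x$, then by Lemma 1(b) $w\in C_{x_m}$ for all large $m$. So $\liminf_m\mathbf 1_{C_{x_m}}\ge\mathbf 1_{C_x}$ pointwise, and Fatou's lemma on $K$ gives $\liminf_mp(x_m)\ge p(x)$. Thus $p$ is lower semicontinuous on the compact set $\partial K$ and attains its minimum $q$. By Step 2, $q>4^{-n}$.

**Step 4: the measure.** Let $V$ be uniform on $K$ and let $\mu$ be $\frac1q$ times the law of $-V$. For every $x\in\partial K$, the probability that $-V\in A_K(x)$ is the probability that $V\in C_x$, namely $p(x)$. So $\mu(A_K(x))=p(x)/q\ge1$, and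
$$\mathrm{ill}^*(K)\le\frac1q<4^n.\qquad\blacksquare$$
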